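# How many maximal subgroups does $\operatorname{Homeo}(2^{\mathbb N})$ have?

## The theorem: $2^{\mathfrak c}$ maximal subgroups

Throughout, $X=2^{\mathbb N}$ is the Cantor space of infinite $0$-$1$ sequences with a fixed compatible metric, $G=\operatorname{Homeo}(X)$ is its group of homeomorphisms under composition, and $\mathfrak c=2^{\aleph_0}$. We work in ZFC.

**Theorem A.** $G=\operatorname{Homeo}(2^{\mathbb N})$ has exactly $2^{\mathfrak c}=2^{2^{\aleph_0}}$ maximal subgroups.

A proper subgroup $M$ of a group $G$ is *maximal* if there is no subgroup $H$ with $M<H<G$. The question of how many there are in $\operatorname{Homeo}(2^{\mathbb N})$ comes from S. Bardyla, L. Elliott, and Y. Péresse, "Maximal subgroups of homeomorphism groups", arXiv:2608.28211 (2026).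

The number in Theorem A is the largest conceivable. A homeomorphism of $X$ is determined by its restriction to a countable dense set, so $|G|\le\mathfrak c^{\aleph_0}=\mathfrak c$. Translations of the group $(\mathbb Z/2)^{\mathbb N}$ give $|G|\ge\mathfrak c$. So $|G|=\mathfrak c$, and $G$ has at most $2^{\mathfrak c}$ subsets, let alone maximal subgroups. All the work is in the lower bound: we must produce $2^{\mathfrak c}$ different maximal subgroups.

After the proof of Theorem A we prove three strengthenings, stated where their vocabulary is available. Theorem B describes the subgroups we build (dense, highly transitive, of index $\mathfrak c$). Theorem C says that $2^{\mathfrak c}$ of them are pairwise non-isomorphic. Theorem D extends the count to other spaces, among them $\mathbb R$.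

One fact about $X$ is used all the time: *every nonempty clopen set $U\subseteq X$ is homeomorphic to $X$; in particular it is uncountable, has no isolated points, and splits into two nonempty clopen sets.* To see this, write $[s]$ for the cylinder of all sequences that begin with the finite word $s$. Each cylinder is homeomorphic to $X$. By compactness, $U$ is a union of finitely many cylinders, which we may take of the same length and hence disjoint; say there are $k$ of them. But $X$ is also a disjoint union of $k$ cylinders, namely $[1],[01],\dots,[0^{k-2}1],[0^{k-1}]$ (just $X$ itself if $k=1$). Match the two lists.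

A consequence: *if $B,B'$ are nonempty proper clopen sets, some $g\in G$ has $gB=B'$*, since $B\cong B'$ and $X\setminus B\cong X\setminus B'$.

## Point stabilisers, and why closed subgroups are too few

The simplest maximal subgroups can be found by hand. Let $G_x$ be the stabiliser of a point $x\in X$.

*$G_x$ acts transitively on $X\setminus\{x\}$.* If $y\ne z$ are different from $x$, choose disjoint clopen neighbourhoods $U\ni y$, $V\ni z$ that miss $x$. As $U\cong V\cong X$ and $X$ is homogeneous (translate), there is a homeomorphism $\varphi:U\to V$ with $\varphi(y)=z$. The map that is $\varphi$ on $U$, $\varphi^{-1}$ on $V$ and the identity elsewhere lies in $G_x$ and takes $y$ to $z$.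

*$G_x$ is maximal.* It is proper. Let $H>G_x$ and pick $h_0\in H$ with $h_0x\neq x$. The $H$-orbit of $x$ contains $x$ and $h_0x$, hence all of $X\setminus\{x\}$. So for any $g\in G$ there is $h\in H$ with $hx=gx$. Then $h^{-1}g\in G_x\le H$, so $g\in H$. Thus $H=G$.

For $x\ne y$ some element fixes $x$ and moves $y$, so distinct points have distinct stabilisers. We have $\mathfrak c$ maximal subgroups. How do we get more? One may stabilise other objects: a closed set, a clopen partition. But no supply of this kind can suffice, for the following reason.

For $g\in G$ and a finite partition $\mathcal P$ of $X$ into nonempty clopen sets, put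
$$N(g,\mathcal P)=\{m\in G: mP=gP\text{ for all }P\in\mathcal P\}.$$
If $m\in N(g,\mathcal P)\cap N(h,\mathcal Q)$ and $\mathcal R$ is the common refinement of $\mathcal P$ and $\mathcal Q$, then $N(m,\mathcal R)\subseteq N(g,\mathcal P)\cap N(h,\mathcal Q)$. So these sets form a base of a topology on $G$. It is the topology of uniform convergence. Indeed, given $g$ and $\varepsilon>0$, choose $\mathcal P$ such that all $gP$ have diameter $<\varepsilon$; every $m\in N(g,\mathcal P)$ is then uniformly $\varepsilon$-close to $g$. Conversely, given $\mathcal P$, the finitely many compact sets $gP$ are at positive distance from each other, so any $m$ close enough to $g$ has $mP\subseteq gP$ for all $P$, and then $mP=gP$ because both families partition $X$.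

There are only countably many clopen sets, hence only countably many sets $N(g,\mathcal P)$. A space with a countable base has at most $\mathfrak c$ open sets, so $G$ has at most $\mathfrak c$ closed subgroups. A family of $2^{\mathfrak c}$ maximal subgroups must consist almost entirely of non-closed ones.

## Ultrafilters, and a sequence of points that does not do the job

A standard set of size $2^{\mathfrak c}$ is the set of ultrafilters on $\mathbb N$. Recall that an ultrafilter $p$ on $\mathbb N$ is a family of subsets with $\emptyset\notin p$, closed under finite intersections and supersets, such that for every $A\subseteq\mathbb N$ one of $A,\mathbb N\setminus A$ is in $p$. It is *nonprincipal* if it contains no singleton; then it contains no finite set, so it contains every cofinite set.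

**Pospíšil's theorem (1937).** There are $2^{\mathfrak c}$ nonprincipal ultrafilters on $\mathbb N$.

Here is a proof. Replace $\mathbb N$ by the countable set $T$ of pairs $(F,\mathcal F)$ with $F\subseteq\mathbb N$ finite and $\mathcal F$ a set of subsets of $F$. For $A\subseteq \mathbb N$ let $A'=\{(F,\mathcal F)\in T:A\cap F\in\mathcal F\}$. Given distinct $A_1,\dots,A_k,B_1,\dots,B_l\subseteq\mathbb N$, there are infinitely many finite $F$ for which the sets $A_i\cap F$, $B_j\cap F$ are all distinct. For each of them, $(F,\{A_1\cap F,\dots,A_k\cap F\})$ lies in every $A_i'$ and in no $B_j'$. Hence for any function $f:\mathcal P(\mathbb N)\to\{0,1\}$, finitely many of the sets $A'$ (with $f(A)=1$) and $T\setminus A'$ (with $f(A)=0$) have an infinite intersection. Together with the cofinite subsets of $T$ they have the finite intersection property, so they extend to a nonprincipal ultrafilter $p_f$. Different $f$ give different $p_f$, and there are $2^{\mathfrak c}$ functions $f$. There are no more than $2^{\mathfrak c}$ ultrafilters, since each is a subset of $\mathcal P(\mathbb N)$.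

How should an ultrafilter on $\mathbb N$ produce a subgroup of $G$? Ultrafilters on the Boolean algebra of clopen subsets of $X$ are no use: by compactness they correspond to the points of $X$, and we are back to $\mathfrak c$. So we need a copy of $\mathbb N$ placed somewhere in $X$. The first thing to try is a sequence $(x_n)$ of distinct points, with
$$K'_p=\bigl\{g\in G:\{n:gx_n=x_n\}\in p\bigr\}.$$
This is a subgroup, and one would hope that different $p$ lead to different maximal subgroups above $K'_p$.

It fails because of compactness. For each $k$, exactly one of the $2^k$ cylinders $[s]$ with $|s|=k$ has $\{n:x_n\in[s]\}\in p$. These cylinders are nested and meet in one point $x$, the *$p$-limit* of $(x_n)$: every neighbourhood $U$ of $x$ has $\{n:x_n\in U\}\in p$. Let $g\in K'_p$ and suppose $gx\neq x$. Choose a neighbourhood $U$ of $x$ with $U\cap gU=\emptyset$. The sets $\{n:x_n\in U\}$ and $\{n:gx_n=x_n\}$ are both in $p$, so they share some $n$; for this $n$ we get $x_n=gx_n\in U\cap gU$, a contradiction. Hence $K_p'\le G_x$. Every $K'_p$ lies below a point stabiliser, and as there are $2^{\mathfrak c}$ ultrafilters and only $\mathfrak c$ points, some $p\ne q$ have $\langle K_p',K_q'\rangle\le G_x<G$.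 (If $x_n\to x$, this happens for all nonprincipal $p$ and $q$.)

The trouble is that points live somewhere. We should index by $\mathbb N$ objects that live nowhere in particular, objects spread evenly over all of $X$.

## Frames of countable dense sets

**Definition (frame).** A *frame* is a sequence $D=(D_n)_{n\in\mathbb N}$ of pairwise disjoint countable dense subsets of $X$. For $g\in G$ put $gD=(gD_n)_{n\in\mathbb N}$, which is again a frame.

For an explicit example, let $z^{(n)}\in X$ be the periodic sequence that repeats the word $0^n1$, and let $D_n$ be the set of all sequences that agree with $z^{(n)}$ from some place on. Each $D_n$ is countable, and it is dense because any initial segment is allowed. The frequency of $1$'s in a member of $D_n$ is $1/(n+1)$, so the $D_n$ are pairwise disjoint.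

Two properties of frames will carry the whole proof.

* **(F1)** $G$ is transitive on frames: for any frames $D,E$ there is $g\in G$ with $gD=E$.
* **(F2)** For every countable $C\subseteq X$ there is a frame $F$ with $C\cap\bigcup_nF_n=\emptyset$.

**Proof of (F2).** Let $(B_k)_{k\in\mathbb N}$ be a countable base of nonempty open sets. Each $B_k$ is uncountable. Run through all pairs $(n,k)\in\mathbb N^2$ in some enumeration, and at each pair choose $x_{n,k}\in B_k\setminus C$ different from the finitely many points already chosen. Put $F_n=\{x_{n,k}:k\in\mathbb N\}$. It is countable, meets every $B_k$ and so is dense, and misses $C$; the $F_n$ are disjoint since all chosen points are distinct. $\square$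

Property (F1) is proved by a back-and-forth argument. We prove a version with a little more freedom, since later we also want to prescribe the images of finitely many points.

**Lemma 1.** Let $U,V\subseteq X$ be nonempty clopen sets. Let $D^*\subseteq U$ and $E^*\subseteq V$ be countable sets, both coloured by a countable set $J$ of colours. Assume each colour class is either dense on both sides (in $U$, resp. $V$) or a singleton on both sides, and that only finitely many classes are singletons. Then there is a homeomorphism $h:U\to V$ with $h(D^*)=E^*$ that preserves colours.

*Proof.* Enumerate $D^*=\{d_0,d_1,\dots\}$ and $E^*=\{e_0,e_1,\dots\}$, possibly with repetitions; if there are only finitely many points, skip the missing steps below.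

**Step 1: what we build.** The aim is to approximate $h$ by matching finer and finer clopen partitions, while deciding $h$ exactly on more and more points of $D^*$. For $m=0,1,2,\dots$ we construct

* finite partitions $\mathcal P_m$ of $U$ and $\mathcal Q_m$ of $V$ into nonempty clopen cells, each refining the previous one, with all cells of diameter $<2^{-m}$ when $m\ge1$;
* bijections $\phi_m:\mathcal P_m\to\mathcal Q_m$ such that $P'\subseteq P\Leftrightarrow\phi_{m+1}(P')\subseteq\phi_m(P)$ for $P'\in\mathcal P_{m+1}$, $P\in\mathcal P_m$;
* finite colour-preserving injections $f_m$ from a subset of $D^*$ into $E^*$, with $f_m\subseteq f_{m+1}$, such that $d\in P\Leftrightarrow f_m(d)\in\phi_m(P)$ for $d\in\operatorname{dom}f_m$, $P\in\mathcal P_m$, and such that $d_i\in\operatorname{dom}f_m$ and $e_i\in\operatorname{ran}f_m$ for $i<m$.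

Start with $\mathcal P_0=\{U\}$, $\mathcal Q_0=\{V\}$, $\phi_0(U)=V$, and let $f_0$ match the finitely many points of singleton colour.

**Step 2: refining the partitions.** Given stage $m$, we make cells small without disturbing $f_m$. Let $P\in\mathcal P_m$, $Q=\phi_m(P)$, and $P\cap\operatorname{dom}f_m=\{a_1,\dots,a_r\}$. Then $Q\cap\operatorname{ran}f_m=\{f_m(a_1),\dots,f_m(a_r)\}$. Partition $P$ into nonempty clopen pieces of diameter $<2^{-m-1}$ with the $a_i$ in distinct pieces, and $Q$ likewise with respect to the points $f_m(a_i)$. A nonempty clopen set splits into two nonempty clopen sets, and splitting a piece spoils neither the diameters nor the separation, so we may assume that both partitions have the same number of pieces. Match the piece containing $a_i$ with the piece containing $f_m(a_i)$, and match the remaining pieces arbitrarily. Doing this for all $P$ gives $\mathcal P_{m+1},\mathcal Q_{m+1},\phi_{m+1}$, and $f_m$ respects $\phi_{m+1}$.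

**Step 3: adding $d_m$ and $e_m$.** We extend $f_m$ so that in the end it is defined on all of $D^*$ and onto $E^*$. If $d_m\notin\operatorname{dom}f_m$, let $d_m\in P\in\mathcal P_{m+1}$. The colour of $d_m$ is not a singleton colour, as those points are already in $\operatorname{dom}f_0$. So its class in $E^*$ is dense in $V$, and it meets the nonempty open set $\phi_{m+1}(P)$ in an infinite set because $X$ has no isolated points. Map $d_m$ to a point of this set that is not yet in the range. Then, if $e_m$ is not yet in the range, do the same with the roles of the two sides exchanged. The result is $f_{m+1}$.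

**Step 4: the homeomorphism.** We read off $h$. For $x\in U$ let $P_m(x)$ be the cell of $\mathcal P_m$ that contains $x$. The cells $\phi_m(P_m(x))$ are nonempty, compact and decreasing, with diameters tending to $0$; let $h(x)$ be the unique point in their intersection. The same recipe with $\phi_m^{-1}$ gives a map $V\to U$. The two maps are inverse to each other, since the cell of $\mathcal Q_m$ containing $h(x)$ is $\phi_m(P_m(x))$. So $h$ is a bijection and $h(P)=\phi_m(P)$ for all $P\in\mathcal P_m$. The cells of all $\mathcal P_m$ form a base of $U$, those of all $\mathcal Q_m$ a base of $V$, and $h$ carries one base onto the other. Hence $h$ is a homeomorphism.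

**Step 5: $h$ extends $\bigcup_mf_m$.** If $d\in\operatorname{dom}f_m$, then $f_m(d)=f_k(d)\in\phi_k(P_k(d))$ for all $k\ge m$, so $h(d)=f_m(d)$. Since $\bigcup_mf_m$ is a colour-preserving bijection from $D^*$ onto $E^*$, we are done. $\square$

**Proof of (F1).** Given frames $D$ and $E$, apply Lemma 1 with $U=V=X$, giving colour $n$ to the points of $D_n$ and of $E_n$. The disjointness of the $D_n$ makes this a legitimate colouring, and all classes are dense. The homeomorphism obtained satisfies $hD_n=E_n$ for all $n$. $\square$

From now on fix one frame $D=(D_n)_{n\in\mathbb N}$.

**Definition (partial stabilisers).** For $A\subseteq\mathbb N$ let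
$$S_A=\{g\in G:gD_n=D_n\text{ for all }n\in A\}.$$

Larger $A$ means smaller $S_A$: $S_\emptyset=G$, and $S_{\mathbb N}$ is the stabiliser of the frame. For the explicit frame above, the map that flips the first bit of a sequence is in $S_{\mathbb N}$. The map that flips all bits lies in no $S_A$ with $A\ne\emptyset$. Indeed, it turns frequency $1/(n+1)$ into $n/(n+1)$, so the only index $n$ for which $D_n$ could be preserved is $n=1$; but it sends $0101\dots$ to $1010\dots$, which never agrees with $0101\dots$ from some place on.

By (F1), every permutation $\pi\in\operatorname{Sym}(\mathbb N)$ is realised: since $(D_{\pi(n)})_n$ is a frame, there is $\ell_\pi\in G$ with $\ell_\pi D_n=D_{\pi(n)}$ for all $n$. Fix such an $\ell_\pi$ for each $\pi$. Then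
$$\ell_\pi S_A\ell_\pi^{-1}=S_{\pi A}.$$
Indeed, $\ell_\pi s\ell_\pi^{-1}D_{\pi(n)}=\ell_\pi sD_n$, and this equals $D_{\pi(n)}=\ell_\pi D_n$ if and only if $sD_n=D_n$.

## Disjoint index sets: $S_A$ and $S_B$ generate $G$

Let $A,B\subseteq\mathbb N$ be disjoint. We want $\langle S_A,S_B\rangle=G$. Given $g\in G$, the natural plan is to move the frame $D$ to the frame $gD$ in two steps: first change only the entries off $A$, then only the entries off $B$. That is, look for $s\in S_A$ with
$$sD_n=D_n\ (n\in A),\qquad sD_n=gD_n\ (n\notin A).$$
Then $s^{-1}gD_n=D_n$ for $n\notin A$, so $s^{-1}g\in S_B$ and $g\in S_AS_B$. The plan breaks because the target sequence need not be a frame: a set $D_m$ with $m\in A$ may meet a set $gD_n$ with $n\notin A$, and then no homeomorphism can do what we ask.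

Moreover, two factors really are too few when $A$ and $B$ are nonempty. Take $a\in A$, $b\in B$ and $g=\ell_\pi$ with $\pi$ the transposition of $a$ and $b$. If $g=st$ with $s\in S_A$, $t\in S_B$, then $D_a=gD_b=stD_b=sD_b$ and also $D_a=sD_a$. So $sD_a=sD_b$ and $D_a=D_b$, which is false.

The cure is to travel through a third frame, disjoint from both $D$ and $gD$. Property (F2) provides it.

**Lemma 2.** If $A,B\subseteq\mathbb N$ are disjoint, then $\langle S_A,S_B\rangle=G$. In fact $G=S_AS_BS_AS_B$.

*Proof.* Let $g\in G$ and $E_n=gD_n$.

**Step 1: a path of frames from $D$ to $gD$.** By (F2), choose a frame $F$ such that $\bigcup F_n$ is disjoint from the countable set $\bigcup D_n\cup\bigcup E_n$. Consider five sequences.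

| | entries with $n\in A$ | entries with $n\notin A$ |
|---|---|---|
| $D^0=D$ | $D_n$ | $D_n$ |
| $D^1$ | $D_n$ | $F_n$ |
| $D^2=F$ | $F_n$ | $F_n$ |
| $D^3$ | $F_n$ | $E_n$ |
| $D^4=E=gD$ | $E_n$ | $E_n$ |

No row mixes $D$'s with $E$'s, and $\bigcup F_n$ is disjoint from $\bigcup D_n$ and from $\bigcup E_n$, so all five are frames. The pairs $D^0,D^1$ and $D^2,D^3$ agree on $A$. The pairs $D^1,D^2$ and $D^3,D^4$ agree off $A$, hence on $B$. Put $A_0=A_2=A$ and $A_1=A_3=B$; then $D^i$ and $D^{i+1}$ agree on $A_i$.

**Step 2: from the path to a product.** We turn each move along the path into a factor, by pulling it back to the base frame $D$. We define $h_0,\dots,h_4$ with $h_iD=D^i$, starting with $h_0=1$. Given $h_i$, the frame $h_i^{-1}D^{i+1}$ agrees at all indices in $A_i$ with $h_i^{-1}D^i=D$. By (F1) there is $s_{i+1}\in G$ with $s_{i+1}D=h_i^{-1}D^{i+1}$, and then $s_{i+1}D_n=D_n$ for $n\in A_i$, that is, $s_{i+1}\in S_{A_i}$. Put $h_{i+1}=h_is_{i+1}$; then $h_{i+1}D=D^{i+1}$.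

**Step 3: the end of the path.** We compare $h_4=s_1s_2s_3s_4$ with $g$. As $h_4D=D^4=gD$, the element $h_4^{-1}g$ stabilises $D$, so it lies in $S_{\mathbb N}\subseteq S_B$. Hence
$$g=s_1\,s_2\,s_3\,\bigl(s_4\,h_4^{-1}g\bigr)\in S_AS_BS_AS_B.\qquad\square$$

**Remark.** A shorter path exists. Go from $D$ to ($D_n$ on $A$, $F_n$ off $A$), then to ($E_n$ on $A$, $F_n$ off $A$), then to $E$. All of these are frames, and consecutive ones agree on $A$, off $A$, and on $A$, respectively. Steps 2 and 3, with the last correction in $S_{\mathbb N}\subseteq S_A$, give $G=S_AS_BS_A$. We only need that $S_A$ and $S_B$ generate $G$.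

## From ultrafilters to maximal subgroups: the groups $K_p$

**Definition (the group $K_p$).** For a nonprincipal ultrafilter $p$ on $\mathbb N$ put
$$K_p=\bigcup_{A\in p}S_A=\bigl\{g\in G:\{n:gD_n=D_n\}\in p\bigr\}.$$

The two descriptions agree because $p$ is closed under supersets. Given $g\in S_A$ and $g'\in S_{A'}$ with $A,A'\in p$, both lie in $S_{A\cap A'}$, and $A\cap A'\in p$. So $K_p$ is a directed union of subgroups, hence a subgroup. For example, the element $\ell_\pi$ with $\pi$ the transposition of $0$ and $1$ lies in $S_{\mathbb N\setminus\{0,1\}}$ and so in every $K_p$. For the explicit frame above, the map that flips all bits lies in no $K_p$, since $\{n:gD_n=D_n\}=\emptyset$.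

We want a maximal subgroup above $K_p$. One must be careful here: a proper subgroup of a group need not lie in a maximal one. In $(\mathbb Q,+)$ there are no maximal subgroups at all: the quotient by one would be a nontrivial abelian group without proper nontrivial subgroups, hence cyclic of prime order, while quotients of the divisible group $\mathbb Q$ are divisible. The attempt to apply Zorn's Lemma to all proper subgroups fails where one takes the union of a chain, which may be the whole group. The remedy is an element $\ell$ that witnesses properness once and for all.

**Lemma 3.** There is $\ell\in G\setminus K_p$ with $\langle K_p,\ell\rangle=G$.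

*Proof.* Split $\mathbb N$ into two infinite sets. One of them, say $A$, is in $p$. Let $\pi\in\operatorname{Sym}(\mathbb N)$ interchange $A$ and $\mathbb N\setminus A$, and let $\ell=\ell_\pi$.

**Step 1: $\ell\notin K_p$.** If $\ell\in S_C$ with $C\in p$, then $D_{\pi(n)}=\ell D_n=D_n$ for all $n\in C$. The $D_n$ are nonempty and disjoint, so $\pi(n)=n$ for all $n\in C$. But $C\ne\emptyset$, and $\pi$ has no fixed points.

**Step 2: $K_p$ and $\ell$ generate $G$.** The group $\langle K_p,\ell\rangle$ contains $S_A$ and $\ell S_A\ell^{-1}=S_{\pi A}$, and $A\cap\pi A=\emptyset$. By Lemma 2 it is $G$. $\square$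

**Lemma 4.** $K_p$ is contained in a maximal subgroup of $G$.

*Proof.* Take $\ell$ from Lemma 3. Consider the set of all subgroups of $G$ that contain $K_p$ and do not contain $\ell$. It contains $K_p$, and it is closed under unions of nonempty chains. By Zorn's Lemma it has a maximal element $M$. Then $M\neq G$, since $\ell\notin M$. If $M<M'\le G$, then $\ell\in M'$ by the choice of $M$, so $M'\ge\langle K_p,\ell\rangle=G$. Thus $M$ is a maximal subgroup of $G$. $\square$

**Lemma 5.** If $p\ne q$, then $\langle K_p,K_q\rangle=G$. Hence a proper subgroup of $G$ contains $K_p$ for at most one $p$.

*Proof.* Choose $A\in p\setminus q$; it exists because two distinct ultrafilters are not contained in each other. Then $\mathbb N\setminus A\in q$, so $S_A\le K_p$ and $S_{\mathbb N\setminus A}\le K_q$. Lemma 2 with $B=\mathbb N\setminus A$ finishes the proof. $\square$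

**Proof of Theorem A.** By Pospíšil's theorem there are $2^{\mathfrak c}$ nonprincipal ultrafilters on $\mathbb N$. For each such $p$ choose, by Lemma 4, a maximal subgroup $M_p\ge K_p$. If $M_p=M_q$ with $p\ne q$, this proper subgroup would contain both $K_p$ and $K_q$, against Lemma 5. So $p\mapsto M_p$ is injective, and $G$ has at least $2^{\mathfrak c}$ maximal subgroups. Since $|G|=\mathfrak c$, it has at most $2^{\mathfrak c}$ subgroups. $\blacksquare$

## Density, high transitivity and index $\mathfrak c$

The groups $M_p$ come from Zorn's Lemma, so we do not see their elements. Still, everything that contains $K_p$ inherits its size, and everything that is proper is constrained by Lemma 5.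

**Theorem B.** Let $p$ be a nonprincipal ultrafilter and let $M$ be any proper subgroup of $G$ containing $K_p$ (for example $M=M_p$). Then:

1. $M$ is dense in $G$: for every $g\in G$ and every finite clopen partition $\mathcal P$ of $X$ there is $m\in M$ with $mP=gP$ for all $P\in\mathcal P$.
2. $M$ is $k$-transitive on $X$ for every $k$.
3. $M$ contains no $G_B:=\{g\in G:g|_{X\setminus B}=\mathrm{id}\}$ with $B\ne\emptyset$ clopen.
4. $[G:M]=\mathfrak c$.

In particular, by (1) and (2), $M_p$ is not the setwise stabiliser of a nonempty proper closed set, nor of a nontrivial finite clopen partition.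

In the notation introduced earlier, (1) says that $M$ meets every basic open set $N(g,\mathcal P)$. In (2), $k$-transitive means that any $k$ distinct points can be taken to any $k$ distinct points, in order. As to (3), $G_B$ is the group of homeomorphisms supported in $B$; for instance, with $B=[0]$, it is a copy of $\operatorname{Homeo}([0])\cong G$.

*Proof.* For $A\subseteq\mathbb N$ write $D_A=\bigcup_{n\in A}D_n$.

**Part (1): gluing frame-preserving pieces.** Let $P\in\mathcal P$. The sets $D_n\cap P$ are dense in the clopen set $P$, and the sets $D_n\cap gP$ are dense in $gP$. Lemma 1 gives a homeomorphism $P\to gP$ that takes $D_n\cap P$ onto $D_n\cap gP$ for all $n$. As $\{gP:P\in\mathcal P\}$ is a clopen partition of $X$, these maps glue to some $s\in G$ with $sP=gP$ for all $P\in\mathcal P$ and $sD_n=D_n$ for all $n$. So $s\in S_{\mathbb N}\le K_p\le M$.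

**Part (2): moving finitely many points.** Let $x_1,\dots,x_k$ be distinct points and $y_1,\dots,y_k$ be distinct points. Each point lies in at most one $D_n$, so only finitely many $D_n$ contain any of them. As $p$ is nonprincipal, it contains the cofinite set $A$ of all other indices. Thus $D_A$ contains none of the $x_j,y_j$. Apply Lemma 1 with $U=V=X$, $D^*=D_A\cup\{x_1,\dots,x_k\}$, $E^*=D_A\cup\{y_1,\dots,y_k\}$, the dense classes $D_n$ $(n\in A)$, and $k$ further singleton classes $\{x_j\}$, resp. $\{y_j\}$. We obtain $s\in S_A\le M$ with $sx_j=y_j$ for all $j$.

**Part (3): one local group would generate everything.** Suppose $G_B\le M$ with $B\ne\emptyset$ clopen. If $B=X$, then $M=G$, a contradiction. So let $B\neq X$.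

First we spread $G_B$ around. Let $B'$ be any nonempty proper clopen set. There is $g\in G$ with $gB=B'$, so by (1), applied to the partition $\{B,X\setminus B\}$, there is $m\in M$ with $mB=B'$. Hence $G_{B'}=mG_Bm^{-1}\le M$. So $M$ contains $G_{B'}$ for all nonempty proper clopen $B'$.

Next we factor an arbitrary $g\in G$ into two elements of such groups. Fix $x\in X$ and a point $z\notin\{x,gx\}$. For a small enough clopen neighbourhood $U$ of $x$ we have $z\notin U\cup gU$. So the complement of $U\cup gU$ is a nonempty clopen set; split it into two nonempty clopen sets and add one of them to $U\cup gU$. This gives a clopen set $W$ with $U\cup gU\subsetneq W\subsetneq X$. Now $W\setminus U$ and $W\setminus gU$ are nonempty and clopen, hence homeomorphic. Let $h$ be $g$ on $U$, such a homeomorphism $W\setminus U\to W\setminus gU$ on $W\setminus U$, and the identity off $W$. Then $h\in G_W$ and $h|_U=g|_U$. So $h^{-1}g$ is the identity on $U$, that is, $h^{-1}g\in G_{X\setminus U}$. Both $W$ and $X\setminus U$ are nonempty proper clopen sets, so $g\in G_WG_{X\setminus U}\subseteq M$. As $g$ was arbitrary, $M=G$, a contradiction.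

**Part (4): conjugates of $K_p$ separate cosets.** Clearly $[G:M]\le|G|=\mathfrak c$. For the other inequality we want $\mathfrak c$ elements $\ell_i$ whose conjugates of $K_p$ are groups $K_{p_i}$ with distinct $p_i$.

Let $\{A_i:i\in I\}$ with $|I|=\mathfrak c$ be an almost disjoint family of infinite subsets of $\mathbb N$: any two intersect in a finite set. (Such a family exists: identify $\mathbb N$ with the set of finite $0$-$1$ words, and for each infinite sequence take the set of its finite initial segments.) Each $A_i$ is co-infinite, as it almost misses another infinite set of the family. Let $A\in p$ be infinite and co-infinite; as in Lemma 3, it is found by splitting $\mathbb N$ into two infinite sets. Choose $\pi_i\in\operatorname{Sym}(\mathbb N)$ with $\pi_iA=A_i$, and put $\ell_i=\ell_{\pi_i}$ and $\pi_ip=\{\pi_iC:C\in p\}$. This is a nonprincipal ultrafilter containing $A_i$. For $i\ne j$ the set $A_i\cap A_j$ is finite, so no nonprincipal ultrafilter contains both $A_i$ and $A_j$; hence $\pi_ip\neq\pi_jp$.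

Since $\ell_iS_C\ell_i^{-1}=S_{\pi_iC}$, taking the union over $C\in p$ gives $\ell_iK_p\ell_i^{-1}=K_{\pi_ip}$. Suppose $\ell_iM=\ell_jM$ with $i\ne j$. Then $\ell_j=\ell_im$ for some $m\in M$, so $\ell_jM\ell_j^{-1}=\ell_iM\ell_i^{-1}$. This is a proper subgroup that contains both $K_{\pi_ip}$ and $K_{\pi_jp}$, against Lemma 5. So the cosets $\ell_iM$ are distinct, and $[G:M]\ge\mathfrak c$.

**The final assertion.** We check that $M_p$ is not one of the obvious stabilisers. A subgroup that preserves a nonempty proper closed set is not transitive on $X$, contradicting (2). Suppose $M_p$ preserved a finite clopen partition $\mathcal P$ with at least two cells. Let $P$ be a cell. It is a nonempty proper clopen set, so the sets $gP$, $g\in G$, are all nonempty proper clopen sets. There are infinitely many of these and only finitely many cells, so we can choose $g$ with $gP$ not a cell. By (1) there is $m\in M_p$ with $mP=gP$, so $m$ does not preserve $\mathcal P$, a contradiction. $\blacksquare$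

## Rubin's theorem and $2^{\mathfrak c}$ isomorphism types

Distinct subgroups may be isomorphic as abstract groups. The next theorem says that we have many types.

**Theorem C.** $G$ has $2^{\mathfrak c}$ pairwise non-isomorphic (in particular pairwise non-conjugate) maximal subgroups, all with properties (1)–(4) of Theorem B.

For non-conjugacy alone, counting suffices: a conjugacy class of subgroups has at most $|G|=\mathfrak c$ members, and $2^{\mathfrak c}>\mathfrak c$. To handle isomorphism, we use a theorem that turns abstract isomorphisms into conjugations.

**Definition (locally dense).** A group $H\le\operatorname{Homeo}(Y)$ is *locally dense* if for every $y\in Y$ and every open $U\ni y$ the set $\{hy:h\in H,\ h|_{Y\setminus U}=\mathrm{id}\}$ is somewhere dense, that is, its closure has nonempty interior.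

For example, $G$ itself is locally dense on $X$: if $y\in B\subseteq U$ with $B$ clopen, the elements supported in $B$ already move $y$ to any point of $B$, as $B\cong X$ is homogeneous. The group of translations of $(\mathbb Z/2)^{\mathbb N}$ is not: a nontrivial translation moves every point, so for $U\neq X$ the set in question is the single point $y$.

**Rubin's theorem.** If $Y,Y'$ are locally compact Hausdorff spaces without isolated points, $H\le\operatorname{Homeo}(Y)$ and $H'\le\operatorname{Homeo}(Y')$ are locally dense, and $\varphi:H\to H'$ is an isomorphism, then there is a homeomorphism $\tau:Y\to Y'$ with $\varphi(h)=\tau h\tau^{-1}$ for all $h\in H$.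

This is from M. Rubin, *On the reconstruction of topological spaces from their groups of homeomorphisms*, Trans. Amer. Math. Soc. 312 (1989) 487–538; see also his *Locally moving groups and reconstruction problems*, 1996. We use it without proof.

**Proof of Theorem C.**

**Step 1: every $M_p$ is locally dense.** We need enough elements of $M_p$ with small support. Let $x\in U$ with $U$ open, and choose a clopen $B$ with $x\in B\subseteq U$. The point $x$ lies in at most one $D_n$, so there is $A\in p$ with $x\notin D_A$. Let $y\in B\setminus D_A$. Apply Lemma 1 with $U$ and $V$ both replaced by $B$, with the dense classes $D_n\cap B$ $(n\in A)$ and one singleton class, $\{x\}$ on one side and $\{y\}$ on the other. We get a homeomorphism of $B$ that preserves each $D_n\cap B$ $(n\in A)$ and takes $x$ to $y$. Extended by the identity off $B$, it preserves every $D_n$ with $n\in A$, so it lies in $S_A\le M_p$. Hence the set of all $hx$ with $h\in M_p$ and $h|_{X\setminus U}=\mathrm{id}$ contains $B\setminus D_A$. Now $D_A$ is countable and every nonempty open set is uncountable, so $B\setminus D_A$ is dense in $B$.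

**Step 2: counting isomorphism classes.** We bound how many $M_q$ can be isomorphic to a given $M_p$. The space $X$ is compact Hausdorff without isolated points. By Rubin's theorem, $M_p\cong M_q$ implies $M_q=\tau M_p\tau^{-1}$ for some $\tau\in\operatorname{Homeo}(X)=G$. So each isomorphism class within the family $\{M_p\}$ has at most $|G|=\mathfrak c$ members. The family has $2^{\mathfrak c}$ members by Theorem A's proof. If there were $\kappa<2^{\mathfrak c}$ isomorphism classes, the family would have at most $\kappa\cdot\mathfrak c\le\max(\kappa,\mathfrak c)<2^{\mathfrak c}$ members when $\kappa$ is infinite, and at most $\mathfrak c$ when it is finite, a contradiction. So there are $2^{\mathfrak c}$ classes. Choose one $M_p$ from each. They have properties (1)–(4) by Theorem B. $\blacksquare$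

## Frame-transitive groups on other spaces

Look back at which properties of $X$ entered the proof of Theorem A. A *frame of $Y$* means, as before, a sequence of pairwise disjoint countable dense subsets of $Y$.

**Theorem D.** Let $Y$ be a nonempty separable metrizable space in which every nonempty open set is uncountable. Let $\Gamma\le\operatorname{Homeo}(Y)$ be transitive on frames of $Y$. Then $\Gamma$ has exactly $2^{\mathfrak c}$ maximal subgroups. In particular this holds for $\operatorname{Homeo}(2^{\mathbb N})$, $\operatorname{Homeo}(\mathbb N\times2^{\mathbb N})$, $\operatorname{Homeo}(\mathbb R)$ and $\operatorname{Homeo}^+(\mathbb R)$.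

Here $\operatorname{Homeo}^+(\mathbb R)$ is the group of increasing homeomorphisms.

*Proof.*

**Step 1: the lower bound.** We check that the earlier argument applies with $\Gamma$ and $Y$ in place of $G$ and $X$. Property (F1) is assumed. The proof of (F2) used only a countable base of nonempty open sets, all uncountable, and $Y$ has one. Taking $C=\emptyset$ in (F2) we see that frames exist, so we can fix a frame $D$; its entries are nonempty because $Y$ is. The elements $\ell_\pi$ come from (F1), Lemma 2 uses (F1) and (F2), and Lemmas 3, 4 and 5 use only Lemma 2, the elements $\ell_\pi$ and Zorn's Lemma. So they hold for $\Gamma$, and the groups $M_p$ are $2^{\mathfrak c}$ distinct maximal subgroups of $\Gamma$.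

**Step 2: the upper bound.** A separable metrizable space has $|Y|\le\mathfrak c$, since every point is the limit of a sequence from a countable dense set. A homeomorphism is determined by its restriction to such a set, so $|\Gamma|\le\mathfrak c^{\aleph_0}=\mathfrak c$. Hence $\Gamma$ has at most $2^{\mathfrak c}$ subgroups.

**Step 3: $2^{\mathbb N}$ and $\mathbb N\times2^{\mathbb N}$.** It remains to verify frame-transitivity in the examples; all four spaces involved are nonempty, separable and metrizable, with all nonempty open sets uncountable. For $2^{\mathbb N}$ it is (F1). For $\mathbb N\times2^{\mathbb N}$, let $(D_n),(E_n)$ be frames. In each clopen piece $\{k\}\times2^{\mathbb N}$ the traces of the $D_n$ and of the $E_n$ are again frames, so by Lemma 1 some homeomorphism of the piece takes the first to the second. The pieces are open and partition the space, so these homeomorphisms glue to a homeomorphism of $\mathbb N\times2^{\mathbb N}$ taking $D_n$ onto $E_n$ for all $n$.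

**Step 4: the line, back-and-forth.** Let $(D_n),(E_n)$ be frames of $\mathbb R$, and put $D'=\bigcup D_n$, $E'=\bigcup E_n$. We build an order isomorphism $f:D'\to E'$ with $f(D_n)=E_n$ for all $n$, as an increasing union of finite order-preserving injections that take points of each $D_n$ to points of $E_n$. Enumerate $D'$ and $E'$. Suppose a finite map $f_m$ is given and $d\in D_n$ is not in its domain. The position of $d$ relative to $\operatorname{dom}f_m$ determines an open interval of $\mathbb R$, possibly unbounded, between the images of the neighbours of $d$, and the image of $d$ must lie in it. This interval contains infinitely many points of $E_n$, and no point of $\operatorname{ran}f_m$; map $d$ to any point of $E_n$ in it. Treat points of $E'$ symmetrically. Alternating between the next point of $D'$ and the next point of $E'$, we obtain $f$.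

**Step 5: the line, extension.** We extend $f$ to $\mathbb R$ by
$$\bar f(x)=\sup\{f(d):d\in D',\ d\le x\}.$$
The set is nonempty, and bounded above by $f(d')$ for any $d'\in D'$ with $d'>x$. Since $f$ is increasing, $\bar f$ extends $f$. If $x<y$, choose $d<d'$ in $D'\cap(x,y)$; then $\bar f(x)\le f(d)<f(d')\le\bar f(y)$. So $\bar f$ is strictly increasing. Its range contains the dense set $E'$, so $\bar f$ has no jumps and is continuous, and it is unbounded above and below; by the intermediate value theorem it is onto. A continuous increasing bijection of $\mathbb R$ is a homeomorphism, so $\bar f\in\operatorname{Homeo}^+(\mathbb R)$, and $\bar fD_n=E_n$ for all $n$.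

Thus $\operatorname{Homeo}^+(\mathbb R)$ is transitive on frames of $\mathbb R$, and so is the larger group $\operatorname{Homeo}(\mathbb R)$. $\blacksquare$
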